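\title{Maximal rank when the last proper secant variety is a hypersurface}

\begin{abstract}
Let $X\subset\mathbb P^N$ be a smooth non-degenerate projective variety of generic rank $g$ whose secant variety $\sigma_{g-1}(X)$ is a hypersurface. Bernardi and Staffolani conjectured that the maximal $X$-rank is then the larger of $g$ and the maximal rank attained on $\sigma_{g-1}(X)$. We show that the conjecture holds for $g=2$ and fails for every $g\ge 4$. The counterexamples are isomorphic linear projections of Segre varieties $\mathbb P^g\times\mathbb P^{g+b-1}$ with $b\ge6$; the smallest is $\mathbb P^4\times\mathbb P^9\subset\mathbb P^{36}$. The case $g=3$ is not decided here.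
\end{abstract}

\section{Introduction}

We work over an algebraically closed field $\mathbb K$ of characteristic $0$. Let $X\subset\mathbb P^N$ be an irreducible projective variety that is non-degenerate, that is, contained in no hyperplane. The \emph{$X$-rank} $r_X(p)$ of a point $p\in\mathbb P^N$ is the least number of points of $X$ whose linear span contains $p$. Equivalently, it is the least number of summands needed to write a vector representing $p$ as a sum of vectors of the affine cone $\widehat X$ over $X$. When $X$ is the Segre variety of matrices of rank one, $r_X$ is the rank of a matrix. We write $r_{\max}$ for the maximal $X$-rank on $\mathbb P^N$.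

For $s\ge1$ let $\sigma_s^0(X)$ be the set of points of rank at most $s$. Its Zariski closure $\sigma_s(X)$, the \emph{$s$-th secant variety}, is an irreducible projective variety, and $X=\sigma_1(X)\subset\sigma_2(X)\subset\cdots$. The \emph{generic rank} $g$ is the least integer with $\sigma_g(X)=\mathbb P^N$. A limit of points of rank at most $s$ can have rank larger than $s$, so one also records
$$r_{\max,s}=\max\{r_X(p):p\in\sigma_s(X)\}.$$

The chain of secant varieties grows strictly until it fills $\mathbb P^N$. Indeed, suppose $\sigma_{s+1}(X)=\sigma_s(X)$ and let $C$ be the affine cone over it. Translation by a vector of $\widehat X$ maps the cone over $\sigma_s^0(X)$ into the closed set $C$, hence maps $C$ into $C$; since $\widehat X$ spans, $C$ is the whole space. As $\sigma_{s+1}(X)$ is irreducible, we obtain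
\begin{equation}\label{eq:next}
\text{if }\sigma_s(X)\text{ is a hypersurface, then }g=s+1 .
\end{equation}
This is the situation studied here: the last proper secant variety $\sigma_{g-1}(X)$ is as large as it can be. It presupposes $g\ge2$, since $\sigma_0$ is empty. One always has $r_{\max}\ge\max\{r_{\max,g-1},g\}$, and an upper bound is close to this.

\begin{theorem}[Bernardi--Staffolani \cite{BS}]\label{thm:bound}
Let $X\subset\mathbb P^N$ be a smooth non-degenerate projective variety of generic rank $g$. If $\sigma_{g-1}(X)$ is a hypersurface, then $r_{\max}\le r_{\max,g-1}+1$.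
\end{theorem}

Two examples show how each term of the lower bound can be the true value.

\begin{example}\label{ex:square}
Let $X\subset\mathbb P^{g^2-1}$ be the variety of $g\times g$ matrices of rank one. Then $\sigma_{g-1}(X)$ is the hypersurface $\det=0$, the generic rank is $g$, and $r_{\max,g-1}=g-1$, $r_{\max}=g$.
\end{example}

\begin{example}\label{ex:quartic}
Let $X\subset\mathbb P^4$ be the image of $(s:t)\mapsto(s^4:s^3t:\dots:t^4)$. Hyperplanes correspond to binary quartic forms. The quartics vanishing on an effective divisor $D$ of degree at most $5$ form a space of dimension $5-\deg D$, so $D$ spans a linear space of dimension $\deg D-1$. Hence a point off $X$ lies on at most one secant line, $\dim\sigma_2(X)=2+1=3$, and $g=3$ by \eqref{eq:next}. Let $p\ne a$ lie on the tangent line at $a\in X$; it is a limit of secant lines, so $p\in\sigma_2(X)$. If $p$ is in the span of $a_1,\dots,a_k\in X$, then the smallest divisor $D$ containing $2a$ and $a_1+\dots+a_k$ has degree at most $k+2$ and spans a space of dimension less than $\deg D-1$; so $k+2\ge6$. On the other hand, for $p\notin X$ a general hyperplane through $p$ cuts $X$ in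 four distinct points by Bertini's theorem, and they span the hyperplane. Thus $r_{\max}=r_{\max,2}=4>g$.
\end{example}

In the first example every point off the hypersurface has the generic rank. In the second, the largest rank is produced by a degenerate limit of secant lines, and it is already attained on the hypersurface. It is natural to guess that these are the only two possibilities.

\begin{quote}
\textbf{Conjecture} (Bernardi--Staffolani \cite{BS}). \emph{Let $X\subset\mathbb P^N$ be a smooth non-degenerate projective variety of generic rank $g$. If $\sigma_{g-1}(X)$ is a hypersurface, then}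
$$r_{\max}=\max\{r_{\max,g-1},\,g\}.$$
\end{quote}

By Theorem~\ref{thm:bound}, a counterexample must have $r_{\max}=r_{\max,g-1}+1>g$, with all points of maximal rank off the hypersurface. Such varieties exist.

\begin{theorem}\label{thm:main}
Let $g\ge4$ and $b\ge6$ be integers and let $N=g^2+3g+2b-4$. There is a smooth irreducible non-degenerate variety $X\subset\mathbb P^N$, an isomorphic linear projection of the Segre variety $\mathbb P^g\times\mathbb P^{g+b-1}$, such that
\begin{itemize}
\item[(i)] $\sigma_{g-1}(X)$ is a hypersurface of degree $g$, and the generic $X$-rank is $g$;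
\item[(ii)] $r_{\max,g-1}=g$;
\item[(iii)] $r_{\max}=g+1$.
\end{itemize}
In particular $r_{\max}>\max\{r_{\max,g-1},g\}$, and the Conjecture is false.
\end{theorem}

For each $g\ge4$ these varieties have arbitrarily large dimension $2g+b-1$, and they attain the bound of Theorem~\ref{thm:bound} with $r_{\max}>g$. For $g=4$, $b=6$ we get $X\cong\mathbb P^4\times\mathbb P^9\subset\mathbb P^{36}$ with $\sigma_3(X)$ a quartic hypersurface, $r_{\max,3}=4$ and $r_{\max}=5$.

\begin{proposition}\label{prop:two}
The Conjecture is true when $g=2$.
\end{proposition}

We do not decide the case $g=3$; Remark~\ref{rem:three} explains why the construction does not reach it.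

Proposition~\ref{prop:two} is proved in Section~\ref{sec:lines}. For Theorem~\ref{thm:main} we project a Segre variety from a linear space $\Lambda$ of matrices. Ranks then become minimal ranks of matrices in cosets of $\Lambda$, and Section~\ref{sec:segre} shows on $3\times3$ matrices how a coset can avoid all singular matrices. Section~\ref{sec:construction} lists three conditions on $\Lambda$, Section~\ref{sec:proof} derives the theorem from them, and Section~\ref{sec:general} shows by dimension counts that they can be met.

\section{Lines through a point off a hypersurface}\label{sec:lines}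

The following lemma gives a short proof of Theorem~\ref{thm:bound}, included for completeness, and settles the case $g=2$. It does not use smoothness.

\begin{lemma}\label{lem:line}
Let $X\subset\mathbb P^N$ be non-degenerate, let $H\supset X$ be a hypersurface and let $p\notin H$. Then there are distinct points $a\in X$ and $p'\in H$ such that $p$ lies on the line through $a$ and $p'$.
\end{lemma}

\begin{proof}
Let $F$ be an equation of $H$, of degree $d$, and denote by $p$ also a vector representing $p$. For a vector $a$,
$$F(tp+a)=F(p)\,t^d+L(a)\,t^{d-1}+\cdots,\qquad L(a)=\sum_i a_i\,\frac{\partial F}{\partial z_i}(p).$$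
Euler's formula gives $L(p)=d\cdot F(p)\ne0$, so $L$ is a nonzero linear form. Since $X$ is non-degenerate, there is $a\in\widehat X$ with $L(a)\neq0$. Then $F(tp+a)$ has degree $d$ in $t$ and is not a multiple of $t^d$, so it has a root $t_0\ne0$. The vectors $p$ and $a$ are independent because $p\notin X$. Hence $p'=[t_0p+a]$ is a point of $H$ different from $[a]$, and $p$ lies on the line through $[a]$ and $p'$.
\end{proof}

In the lemma $r_X(p)\le r_X(p')+1$. Taking $H=\sigma_{g-1}(X)$ gives Theorem~\ref{thm:bound}.

\begin{proof}[Proof of Proposition~\ref{prop:two}]
Here $\sigma_1(X)=X$ is a hypersurface and $r_{\max,1}=1$. By Lemma~\ref{lem:line} with $H=X$, every point $p\notin X$ lies on a line through two distinct points of $X$, so $r_X(p)=2$. Thus $r_{\max}=2=\max\{r_{\max,1},2\}$.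
\end{proof}

\begin{remark}
The characteristic enters through $d\cdot F(p)\ne0$. In characteristic $2$, every line through $p=(0:1:0)$ meets the smooth conic $z_1^2=z_0z_2$ in a single point, so $p$ has rank $3$ although $g=2$.
\end{remark}

\section{Projected Segre varieties}\label{sec:segre}

Let $M=\mathrm{Mat}_{m\times n}(\mathbb K)$ with $m\le n$, and let $R_k\subset M$ be the closed set of matrices of rank at most $k\le m$. We use the following standard facts. The variety $R_k$ is irreducible of dimension $k(m+n-k)$, that is, of codimension $(m-k)(n-k)$. A matrix $A$ of rank exactly $k$ is a smooth point of $R_k$, and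
\begin{equation}\label{eq:tangent}
T_AR_k=\{B\in M:\ \lambda B\mu=0\ \text{ whenever }\lambda A=0\text{ and }A\mu=0\},
\end{equation}
where $\lambda$ runs over row vectors and $\mu$ over column vectors. The determinant of a square matrix of indeterminates is irreducible. The Segre variety is $\Sigma=\mathbb P(R_1)\cong\mathbb P^{m-1}\times\mathbb P^{n-1}$.

Let $\Lambda\subset M$ be a linear subspace that contains no matrix of rank one, and let $\pi:M\to M/\Lambda$ be the quotient map. The projection from $\mathbb P(\Lambda)$ is then a morphism on $\Sigma$. Let $X_\Lambda\subset\mathbb P(M/\Lambda)$ be its image. It is an irreducible projective variety, and it is non-degenerate because matrices of rank one span $M$.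

\begin{lemma}\label{lem:coset}
Let $X=X_\Lambda$.
\begin{itemize}
\item[(1)] For $A\in M\setminus\Lambda$ we have $r_X([\pi(A)])=\min\{\operatorname{rk}(A+e):e\in\Lambda\}$. In particular $r_{\max}\le m$, and the affine cone over $\sigma_s(X)$ is $\overline{\pi(R_s)}$ for $1\le s\le m$.
\item[(2)] If every nonzero element of $\Lambda$ has rank at least $3$, then $\Sigma\to X$ is an isomorphism, and $X$ is smooth.
\end{itemize}
\end{lemma}

\begin{proof}
(1) The point $[\pi(A)]$ lies in the span of $[\pi(A_1)],\dots,[\pi(A_k)]$ with $\operatorname{rk}A_i=1$ if and only if $A+e=\sum_{i=1}^kc_iA_i$ for some $e\in\Lambda$ and scalars $c_i$. A matrix is such a combination of $k$ matrices of rank one if and only if its rank is at most $k$. This gives the formula, which says that $\pi(R_s)$ is the affine cone over $\sigma^0_s(X)$.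

(2) A linear projection restricts to a closed embedding of a smooth projective variety if its center meets no secant line and no embedded tangent space, for then the linear system separates points and tangent vectors. A point on a secant line of $\Sigma$ is a sum of two matrices of rank at most one. The tangent space of $R_1$ at $\xi\eta^T$ consists of the matrices $\xi'\eta^T+\xi\eta'^T$. In both cases the rank is at most $2$, so these points are not in $\mathbb P(\Lambda)$.
\end{proof}

Take $m=g+1$. A point of rank $g+1$ is a coset $A+\Lambda$ all of whose matrices have full rank. A coset is an affine space, so a minor can be a nonzero constant on it, and this is what we exploit.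

Consider first square matrices of size $g+1$, in blocks of sizes $g$ and $1$, with upper left block $P$. To keep a hypersurface as in Example~\ref{ex:square}, let all elements of $\Lambda$ have zero $P$-block. Then $\det P$ is a function on $M/\Lambda$, and it vanishes on $\pi(R_{g-1})$. To make the coset of the identity nonsingular, compute
$$\det\left(I_{g+1}+\begin{pmatrix}0&x\\ \rho&a\end{pmatrix}\right)=1+a-\rho x .$$
This is constant on $\Lambda$ exactly when the linear part $a$ and the quadratic part $\rho x$ vanish on $\Lambda$. The choice $\rho=0$ is not allowed: the first $g$ columns of $A$ would be invariants of the coset, and $\pi(R_{g-1})$ would lie in the locus where they have rank at most $g-1$, which has codimension $2$. The same holds for $x=0$ and the first $g$ rows. So both $x$ and $\rho$ must vary, with $\rho x=0$ throughout. This is achieved by $\rho=x^T\Omega$ with $\Omega$ skew-symmetric.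

\begin{example}\label{ex:toy}
Let $g=2$, $M=\mathrm{Mat}_{3\times3}$, $\Omega=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$, and let $\Lambda$ consist of the matrices
$$e(x)=\begin{pmatrix}0&x\\x^T\Omega&0\end{pmatrix}=\begin{pmatrix}0&0&x_1\\0&0&x_2\\-x_2&x_1&0\end{pmatrix}.$$
They have rank $2$ for $x\ne0$, so $X=X_\Lambda\subset\mathbb P^6$ is defined, and $\dim X\le4$. We find all points of rank $3$. Let $A=\begin{pmatrix}P&s\\r&\alpha\end{pmatrix}$.

If $\det P=0$, pick a row vector $u\neq0$ with $uP=0$ and take $x=-s$. Then $(u,0)(A+e(x))=(uP,\,u(s+x))=0$, so the rank is at most $2$.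

If $\det P\ne0$, then
$$\det(A+e(x))=\det P\cdot\bigl(\alpha-(r+x^T\Omega)P^{-1}(s+x)\bigr).$$
A nonconstant polynomial has a zero, so the rank is $3$ exactly when the second factor is a nonzero constant. Its quadratic part $-x^T\Omega P^{-1}x$ vanishes only if $\Omega P^{-1}$ is skew-symmetric, hence a multiple of $\Omega$; so $P=\lambda I_2$. Replacing $A$ by $A+e(-s)$ we may assume $s=0$, and the factor becomes $\alpha-\lambda^{-1}rx$. It is a nonzero constant exactly when $r=0$ and $\alpha\ne0$.

So the points of rank $3$ are the classes of $\operatorname{diag}(\lambda,\lambda,\alpha)$ with $\lambda\alpha\ne0$, a line minus two points. The generic rank is $2$, all ranks on the quadric $H=\{\det P=0\}$ are at most $2$, and the maximal rank $3$ occurs only off $H$.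
\end{example}

The example has the desired pattern of ranks and two defects. First, $\sigma_1(X)=X$ has dimension at most $4$ and does not fill the $5$-dimensional quadric $H$; by Lemma~\ref{lem:line}, a hypersurface $X$ could not have a point of rank $3$. For general $g$, the variety $R_{g-1}$ has codimension $4$ in $\mathrm{Mat}_{(g+1)\times(g+1)}$, so its image can be a hypersurface only if $\dim\Lambda\ge3$. Since $\dim\Lambda=g$, this obstruction disappears for larger $g$. The second defect persists for all $g$: a matrix $e(x)$ of rank $2$ is a difference of two matrices of rank one, so the projection identifies two points of $\Sigma$. To repair this we append further columns, which can raise the rank of the elements of $\Lambda$ and do not affect the minor that is constant.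

\section{The center of projection}\label{sec:construction}

Fix $g\ge4$ and $b\ge6$. Let $M=\mathrm{Mat}_{(g+1)\times(g+b)}(\mathbb K)$, with row blocks of sizes $g,1$ and column blocks of sizes $g,1,b-1$:
$$A=\begin{pmatrix}P&s&S\\r&\alpha&\beta\end{pmatrix},\qquad P\in\mathrm{Mat}_{g\times g}.$$
Fix a skew-symmetric $g\times g$ matrix $\Omega$ of maximal rank, namely $g$ for even $g$ and $g-1$ for odd $g$. For $x\in\mathbb K^g$, $Y\in\mathrm{Mat}_{g\times(b-1)}$ and $y\in\mathbb K^{1\times(b-1)}$ put
$$e(x,Y,y)=\begin{pmatrix}0&x&Y\\x^T\Omega&0&y\end{pmatrix},\qquad E=\{e(x,Y,y)\}\subset M,\qquad\dim E=gb+b-1.$$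
We write $[x\,|\,Y]$ for the $g\times b$ matrix formed by $x$ and $Y$. The space $E$ contains matrices of rank one, so the center $\Lambda$ will be a proper subspace of $E$. It has to be small enough to avoid matrices of low rank and large enough to retain the freedom used in Example~\ref{ex:toy}. Its dimension will be
$$\ell=(g-1)(b-2)+1=\dim E-2(g+b-2),$$
so that $\dim M-\ell-1=(g+1)(g+b)-\ell-1=g^2+3g+2b-4=N$.

To see that the image of $R_{g-1}$ is a hypersurface, we will compute the differential of $\pi$ at one point $A_0\in R_{g-1}$, which we now choose. Take $v\in\mathbb K^g$ with $\Omega v\ne0$ and row vectors $u,w\in\mathbb K^{1\times g}$ such that $u^T,w^T,\Omega v$ are linearly independent. Take $P_0\in\mathrm{Mat}_{g\times g}$ of rank $g-1$ with $uP_0=0$ and $P_0v=0$: any isomorphism from $\mathbb K^g/\langle v\rangle$ to the hyperplane $\{\xi:u\xi=0\}$ provides one. Put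
$$A_0=\begin{pmatrix}P_0&0&0\\wP_0&0&0\end{pmatrix},\qquad U=\begin{pmatrix}u&0\\-w&1\end{pmatrix},\qquad V=\begin{pmatrix}v&0\\0&I_b\end{pmatrix}.$$
The matrix $A_0$ has rank $g-1$, so its left kernel has dimension $2$ and its kernel has dimension $b+1$. Since $UA_0=0$ and $A_0V=0$, the two rows of $U$ and the $b+1$ columns of $V$ are bases of these kernels. By \eqref{eq:tangent}, the tangent space $T=T_{A_0}R_{g-1}$ is the kernel of the surjection
$$\Psi:M\to\mathrm{Mat}_{2\times(b+1)},\qquad\Psi(B)=UBV .$$
On $E$ it is given by
\begin{equation}\label{eq:psi}
\Psi\bigl(e(x,Y,y)\bigr)=\begin{pmatrix}0&u[x\,|\,Y]\\ x^T\Omega v&-w[x\,|\,Y]+[0\,|\,y]\end{pmatrix}.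
\end{equation}
Let $W\subset\mathrm{Mat}_{2\times(b+1)}$ be the hyperplane of matrices with upper left entry $0$; it has dimension $2b+1$ and contains $\Psi(E)$. The upper left entry of $\Psi(B)$ is $uP_Bv$, where $P_B$ is the $P$-block of $B$, so this zero is forced by the shape of $E$. The vector $w$ is needed because the $\alpha$-entry vanishes on $E$: for $w=0$ the second entry of the lower row in \eqref{eq:psi} would be a second forced zero.

\begin{lemma}\label{lem:general}
There is a nonempty open subset of the Grassmannian $\mathrm{Gr}(\ell,E)$ whose members $\Lambda$ satisfy: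
\begin{itemize}
\item[(a)] every nonzero element of $\Lambda$ has rank at least $3$;
\item[(b)] for every nonzero $\lambda\in\mathbb K^{1\times g}$, the map $\Lambda\to\mathbb K^{1\times b}$, $e(x,Y,y)\mapsto\lambda[x\,|\,Y]$, is surjective;
\item[(c)] $\Psi(\Lambda)=W$.
\end{itemize}
\end{lemma}

Condition (a) gives smoothness, (b) bounds the rank on the hypersurface, and (c) makes $\sigma_{g-1}$ fill the hypersurface. The point of rank $g+1$ needs only the inclusion $\Lambda\subset E$.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Let $\Lambda$ be as in Lemma~\ref{lem:general} and let $X=X_\Lambda\subset\mathbb P(M/\Lambda)=\mathbb P^N$. By (a) and Lemma~\ref{lem:coset}(2), $X$ is smooth, irreducible, non-degenerate and isomorphic to $\mathbb P^g\times\mathbb P^{g+b-1}$.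

Elements of $\Lambda$ have zero $P$-block, so $A\mapsto P$ induces a linear surjection $M/\Lambda\to\mathrm{Mat}_{g\times g}$. Hence $\det P$ is an irreducible form of degree $g$ on $M/\Lambda$, and $H=\{\det P=0\}\subset\mathbb P^N$ is an irreducible hypersurface of degree $g$.

\subsection*{The secant variety $\sigma_{g-1}(X)$ equals $H$}
Let $R=R_{g-1}$ and $C=\overline{\pi(R)}$, which is the affine cone over $\sigma_{g-1}(X)$ by Lemma~\ref{lem:coset}(1). A matrix of rank at most $g-1$ has singular $P$-block, so $\sigma_{g-1}(X)\subset H$. Since $H$ is irreducible, equality follows once we show $\dim C\ge\dim(M/\Lambda)-1$.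

For a smooth point $A$ of $R$, the differential of $\pi|_R$ at $A$ is the restriction of $\pi$ to $T_AR$. Its rank is a lower semicontinuous function of $A$. For $A$ in a nonempty open subset of $R$, the point $\pi(A)$ is a smooth point of $C$ and $\pi(T_AR)\subset T_{\pi(A)}C$, so the rank is at most $\dim C$. As $R$ is irreducible, the rank at every smooth point is therefore at most $\dim C$. At $A_0$ the rank is $\dim(T+\Lambda)/\Lambda$. Since $T=\ker\Psi$ and $\Psi$ is surjective, the codimension of $T+\Lambda$ in $M$ is the codimension of $\Psi(\Lambda)$ in $\mathrm{Mat}_{2\times(b+1)}$, which is $1$ by (c). So $\dim C\ge\dim(M/\Lambda)-1$ and $\sigma_{g-1}(X)=H$. By \eqref{eq:next} the generic rank is $g$. This proves (i).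

\subsection*{Ranks on $H$ are at most $g$}
Let $[\pi(A)]\in H$ and choose a row vector $\lambda\ne0$ with $\lambda P=0$. We extend this relation among the rows of $P$ to a relation among the rows of a matrix in the coset. By (b) there is $e=e(x,Y,y)\in\Lambda$ with $\lambda[x\,|\,Y]=-\lambda[s\,|\,S]$. Then
$$(\lambda,0)(A+e)=\bigl(\lambda P,\ \lambda[s+x\,|\,S+Y]\bigr)=0,$$
so the $g+1$ rows of $A+e$ are dependent and $\operatorname{rk}(A+e)\le g$. By Lemma~\ref{lem:coset}(1), $r_{\max,g-1}\le g$.

\subsection*{A point of rank $g+1$}
Let $A_*=\begin{pmatrix}I_g&0&0\\0&1&0\end{pmatrix}$. For $e=e(x,Y,y)\in\Lambda$ the minor of $A_*+e$ on the first $g+1$ columns is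
$$\det\begin{pmatrix}I_g&x\\x^T\Omega&1\end{pmatrix}=1-x^T\Omega x=1,$$
because $\Omega$ is skew-symmetric; this is the only use of skew-symmetry. So every matrix in $A_*+\Lambda$ has rank $g+1$, and $r_X([\pi(A_*)])=g+1$. Since matrices in $M$ have $g+1$ rows, $r_{\max}=g+1$, which is (iii).

\subsection*{A point of rank $g$ on $H$}
The inequality $r_{\max,g-1}\ge r_{\max}-1=g$ follows from Theorem~\ref{thm:bound}, and a point that realizes it is easy to write down. Let $D$ be the matrix with entry $1$ in position $(1,1)$ and zeros elsewhere. The $P$-block of $A_*-D$ is singular and nonzero, so $[\pi(A_*-D)]\in H$, and $\operatorname{rk}(A_*-D+e)\ge\operatorname{rk}(A_*+e)-1=g$ for all $e\in\Lambda$. Hence $r_{\max,g-1}=g$, which is (ii). Given Lemma~\ref{lem:general}, Theorem~\ref{thm:main} is proved. \qed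

\section{A general center satisfies the three conditions}\label{sec:general}

Each condition of Lemma~\ref{lem:general} says that $\Lambda$, or its annihilator, avoids a cone. We use this standard fact: let $Z$ be a closed cone in a vector space $L$ and let $0\le k\le\dim L$.
\begin{itemize}
\item[($*$)] If $\dim Z+k\le\dim L$, the $k$-dimensional subspaces that meet $Z$ only in $0$ form a nonempty open subset of $\mathrm{Gr}(k,L)$. If $\dim Z+k>\dim L$, every $k$-dimensional subspace contains a nonzero point of $Z$.
\end{itemize}
In projective terms, a general linear space of codimension $c$ misses a closed set of dimension less than $c$, and every linear space of codimension $c$ meets a closed set of dimension at least $c$. The map $\Lambda\mapsto\Lambda^\perp$, which sends $\Lambda$ to the space of linear forms on $E$ vanishing on $\Lambda$, is an isomorphism $\mathrm{Gr}(\ell,E)\cong\mathrm{Gr}(\dim E-\ell,E^*)$. So by ($*$), a general $\Lambda^\perp$ meets a closed cone $Z'\subset E^*$ only in $0$ as soon as $\dim Z'\le\ell$. For $g\ge4$ and $b\ge6$ we have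
\begin{align}
\ell-(2b+1)&=(g-3)(b-2)-4\ \ge\ b-6\ \ge\ 0,\label{eq:c}\\
\ell-(g+b-1)&=(g-1)(b-3)-(b-1)\ \ge\ 2b-8\ >\ 0.\label{eq:b}
\end{align}

\begin{proof}[Proof of Lemma~\ref{lem:general}]
The Grassmannian is irreducible, so it suffices to show that each condition holds on a nonempty open set.

(a) Let $Z\subset E$ be the closed cone of elements of rank at most $2$. Since $\ell=\dim E-2(g+b-2)$, by ($*$) it suffices to show $\dim Z\le2(g+b-2)$. We split $Z$ into three pieces according to $x$, and write $\widetilde Y=\binom Yy$ for the last $b-1$ columns.

\emph{The piece $x=0$.} Here $\operatorname{rk}e=\operatorname{rk}\widetilde Y$. The $(g+1)\times(b-1)$ matrices of rank at most $2$ form a variety of dimension $2(g+1+b-1-2)=2(g+b-2)$.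

\emph{The piece $x^T\Omega\ne0$.} The first $g$ columns of $e$ span the line through the last coordinate vector of $\mathbb K^{g+1}$. Modulo this line the remaining columns are those of $[x\,|\,Y]$, so $\operatorname{rk}e=1+\operatorname{rk}[x\,|\,Y]$. As $x\ne0$, rank at most $2$ forces $Y=xc$ with $c\in\mathbb K^{1\times(b-1)}$. The piece is covered by the parameters $(x,c,y)$, so its dimension is at most $g+2(b-1)\le2(g+b-2)$.

\emph{The piece $x\ne0$, $x^T\Omega=0$.} Since $\Omega$ has maximal rank, such $x$ lie in a subspace of dimension at most $1$; the piece is empty for even $g$. With $\hat x=\binom x0$ we have $\operatorname{rk}e=\operatorname{rk}[\hat x\,|\,\widetilde Y]$. If this is at most $2$, all columns lie in a span $\langle\hat x,z\rangle$ with $z\in\mathbb K^{g+1}$, so $\widetilde Y=\hat xc+zd$ with $c,d\in\mathbb K^{1\times(b-1)}$. The parameters $(x,z,c,d)$ bound the dimension by $1+(g+1)+2(b-1)=g+2b$, and $g+2b\le2(g+b-2)$ because $g\ge4$.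

(b) Suppose (b) fails for some $\lambda\ne0$. Then the image lies in a hyperplane of $\mathbb K^{1\times b}$, so there is $0\ne c\in\mathbb K^b$ such that the form
$$\varphi:e(x,Y,y)\mapsto\lambda[x\,|\,Y]c=\operatorname{tr}\bigl([x\,|\,Y]\,c\lambda\bigr)$$
lies in $\Lambda^\perp$. The map $E\to\mathrm{Mat}_{g\times b}$, $e\mapsto[x\,|\,Y]$, is surjective, so $B\mapsto\operatorname{tr}([x\,|\,Y]B)$ is a linear embedding $\mathrm{Mat}_{b\times g}\to E^*$. The form $\varphi$ is the image of the rank-one matrix $c\lambda$, hence a nonzero point of the image $Z'$ of the cone of $b\times g$ matrices of rank at most $1$. The cone $Z'$ is closed of dimension $g+b-1\le\ell$ by \eqref{eq:b}, so $\Lambda^\perp\cap Z'=0$ for general $\Lambda$. This handles all $\lambda$ at once.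

(c) First, $\Psi(E)=W$. In \eqref{eq:psi}, the three entries that depend on $x$ are $ux$, $x^T\Omega v$ and $-wx$, and $x\mapsto(ux,\,x^T\Omega v,\,-wx)$ is onto $\mathbb K^3$ because $u^T,\Omega v,w^T$ are independent. The other entries form the pair $(uY,\,-wY+y)$, and $(Y,y)\mapsto(uY,\,-wY+y)$ is onto $\mathbb K^{1\times(b-1)}\oplus\mathbb K^{1\times(b-1)}$ because $u\ne0$ and $y$ is free. Hence the transpose of $\Psi|_E:E\to W$ embeds $W^*$ as a subspace $Z''\subset E^*$ of dimension $2b+1$, and $\Psi(\Lambda)=W$ if and only if $\Lambda^\perp\cap Z''=0$. By \eqref{eq:c}, $\dim Z''\le\ell$, so this holds for general $\Lambda$.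
\end{proof}

\begin{remark}\label{rem:three}
Inequality \eqref{eq:c} is the essential constraint, and no other choice of $\dim\Lambda$ avoids it. Let $g\ge2$, $b\ge3$, and let $\Lambda\subset E$ be any subspace. The piece $x=0$ of $Z$ has dimension exactly $2(g+b-2)$, so (a) forces $\dim\Lambda\le\ell$ by the second part of ($*$). If $\overline{\pi(R_{g-1})}$ is a hypersurface, then $\dim R_{g-1}\ge\dim M-\dim\Lambda-1$; since $R_{g-1}$ has codimension $2(b+1)$, this says $\dim\Lambda\ge2b+1$. Each new column raises the upper bound $\ell$ by $g-1$ and the lower bound by $2$, and the two bounds are compatible exactly when $(g-3)(b-2)\ge4$. For $g=4$ this means $b\ge6$, and for $b=6$ both bounds equal $13$. For $g=3$ we have $\ell=2b-3<2b+1$ for every $b$, so no subspace of $E$ yields a counterexample in this way.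
\end{remark}

\begin{thebibliography}{1}

\bibitem{BS}
Alessandra Bernardi and Reynaldo Staffolani, \emph{A note on the maximal rank}, arXiv:2007.14760 (2020).

\end{thebibliography}
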